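# Quantifier elimination with infinitely many classes of $n$-th powers

## The guess "finite index", tested on small value groups

Let $K$ be a field with a valuation $v:K\to G\cup\{\infty\}$, where $G$ is an ordered group (totally ordered, abelian, non-trivial, with $x<y\Rightarrow x+z<y+z$). So $v(x)=\infty$ iff $x=0$, $v(xy)=v(x)+v(y)$ and $v(x+y)\ge\min\{v(x),v(y)\}$. We assume that $v$ maps $K^\times$ onto $G$. Write $R=\{x: v(x)\ge0\}$ for the valuation ring. We also assume that $K$ is neither real closed nor algebraically closed.

The languages are as follows. $\mathcal L_{\rm ring}$ is the language $\{+,-,\cdot,0,1\}$. For $n\ge1$ the unary predicate $P_n$ is interpreted as the set of $n$-th powers in $K^\times$, so $P_n$ also denotes a subgroup of $K^\times$. Macintyre's language $\mathcal L_{\rm Mac}$ is $\mathcal L_{\rm ring}$ together with all $P_n$. Restricted division is the function with $D(x,y)=x/y$ if $y\ne0$ and $v(x)\ge v(y)$, and $D(x,y)=0$ otherwise. In $\mathbb C((t))$, for instance, $D(t^2,t)=t$ and $D(t,t^2)=0$. Finally $\mathcal L_{{\rm Mac},D}$ is $\mathcal L_{\rm Mac}$ together with $D$.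

We say that $K$ *has QE* if every formula, parameters allowed, is equivalent in $K$ to a quantifier-free formula, possibly with parameters. It has *parameter-free QE* if every formula without parameters is equivalent in $K$ to a quantifier-free formula without parameters. Parameter-free QE implies QE: substitute the parameters into the equivalence.

The question is taken from Raf Cluckers, "Model theory of valued fields", arXiv:math/0311433 (2003): if $K$ has QE in $\mathcal L_{{\rm Mac},D}$, does it follow that the indices $[K^\times:P_n]$ are finite for $n>1$?

The answer one would first guess is yes. Let us test it.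

For $K=\mathbb Q_p$, Macintyre's theorem gives QE in $\mathcal L_{\rm Mac}$. The function $D$ is definable from the ring structure, since $\mathbb Z_p=\{x: 1+p^3x^4\in P_2\}$: if $v(x)\ge0$ then $1+p^3x^4$ is a square by Hensel, and if $v(x)<0$ its value $3+4v(x)$ is odd. So there is also QE in $\mathcal L_{{\rm Mac},D}$. The indices are finite: by Hensel's lemma every $u$ with $v(u-1)>2v(n)$ is an $n$-th power, these $u$ form a subgroup of finite index in $\mathbb Z_p^\times$, and $\mathbb Q_p^\times/\mathbb Z_p^\times\cong\mathbb Z$.

For other tests we use Hahn fields. For an ordered group $G$, the field $\mathbb C((t^G))$ consists of the formal series $\sum_{g\in G}c_gt^g$ with well-ordered support, and $v$ is the least exponent that occurs. Its value group is $G$ and its residue field is $\mathbb C$. It is maximally valued, hence henselian (textbook fact). An element can be written $ct^g(1+\varepsilon)$ with $c\in\mathbb C^\times$ and $v(\varepsilon)>0$. By Hensel's lemma $c(1+\varepsilon)$ is an $n$-th power, so the element is an $n$-th power iff $g\in nG$. Thus $[K^\times:P_n]=[G:nG]$.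

Take $G=\mathbb Z$, so $K=\mathbb C((t))$: the index is $n$, and we shall see that $K$ has QE (Theorem 3(3)). Take $G=\mathbb Z+\mathbb Z\sqrt2\subset\mathbb R$: the index is $n^2$, and QE will hold too. For $G=\mathbb Z r_1+\dots+\mathbb Z r_m$ with $\mathbb Q$-linearly independent reals $r_i$ the index is $n^m$, again with QE. All indices are finite, as guessed, but they grow with $m$, so no bound independent of the field is in sight. The natural next test is $m=\infty$.

Before that, look at one concrete elimination. For $a,b,c\neq0$ consider the formula
$$\exists z\ \bigl(z\neq 0\wedge v(a)<v(z)<v(b)\wedge P_2(cz)\bigr). \tag{1}$$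
In $\mathbb C((t))$ it says that the open interval $(v(a),v(b))$ contains an integer of the parity of $v(c)$. It is equivalent to
$$v(b)\ge v(at^3)\ \vee\ \bigl(v(b)=v(at^2)\wedge P_2(act)\bigr):$$
with $v(b)-v(a)\ge3$ there are two consecutive integers in the interval, and with $v(b)-v(a)=2$ the only one is $v(a)+1$. Here the parameter $t$ names the non-trivial class modulo $2\mathbb Z$. This suggests a proof of the guess: eliminating a quantifier requires knowing the class of $z$, finitely many names can list only finitely many classes, so infinite index should block elimination.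

Now do the same in $G=\mathbb Z+\mathbb Z\sqrt2$. Every coset of $2G$ is dense in $\mathbb R$, so (1) is equivalent simply to $v(a)<v(b)$. No class had to be named, and the number of classes did not enter. At this point the suggested proof breaks down. If the order cannot see the cosets, infinitely many of them may do no harm. The answer to the question is in fact **no**, and the rest of the talk proves it.

## Powers and the value group

Recall that a valued field is *henselian* if every monic $q\in R[T]$ whose reduction has a simple root $\alpha$ in the residue field has a root $a\in R$ with residue $\alpha$. Ordered groups are torsion-free.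

**Definition.** $\mathcal H$ is the class of non-trivially valued henselian fields with algebraically closed residue field of characteristic $0$.

In such a field every non-zero integer has value $0$, so $v$ is trivial on $\mathbb Q$. On fields in $\mathcal H$ the symbols $P_n$ and $D$ are always interpreted as above.

**Lemma 1.** Let $K\in\mathcal H$ with value group $G$, and $x\in K^\times$. Then $x\in P_n\iff v(x)\in nG$. Hence $K^\times/P_n\cong G/nG$.

**Proof.** If $x=y^n$ then $v(x)=nv(y)$. Conversely let $v(x)=nv(y)$. Then $u=x/y^n$ is a unit. The reduction of $T^n-u$ is $T^n-\bar u$ with $\bar u\ne0$; it has a root because the residue field is algebraically closed, and the root is simple because the characteristic is $0$. By henselianity $u$ is an $n$-th power, hence so is $x$. For the last claim, $K^\times\to G\to G/nG$ is onto with kernel $P_n$. $\square$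

For a prime $p$ write $[G:pG]=p^{d_p(G)}$ with $d_p(G)\in\{0,1,2,\dots,\infty\}$; so $d_p(G)$ is the dimension of the $\mathbb F_p$-vector space $G/pG$, with all infinite dimensions written $\infty$. For example, $d_p(\mathbb Z+\mathbb Z\sqrt2)=2$ for all $p$, and $d_p(\mathbb Q)=0$. The exponent of $p$ in $n$ is written $v_p(n)$.

**Lemma 2.** Let $G$ be a torsion-free abelian group, $p$ a prime, $e\ge1$.

(a) If $g_1,\dots,g_r\in G$ are $\mathbb F_p$-independent in $G/pG$ and $\sum a_ig_i\in p^eG$ with $a_i\in\mathbb Z$, then all $a_i\equiv0$ mod $p^e$.

(b) If the images of $(g_i)_{i\in I}$ form a basis of $G/pG$, then every element of $G$ is congruent mod $p^eG$ to a $\mathbb Z$-combination of the $g_i$.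

Hence $|G/nG|=\prod_p p^{v_p(n)d_p(G)}$ for all $n\ge1$, where $0\cdot\infty=0$ and infinite cardinals are written $\infty$.

**Proof.** (a) Suppose not, and let $p^s$ with $s<e$ be the exact power of $p$ dividing all $a_i$. Since $G$ is torsion-free we may divide by $p^s$: $\sum(a_i/p^s)g_i\in p^{e-s}G\subseteq pG$. Not all $a_i/p^s$ vanish mod $p$, contradicting independence.

(b) Let $S=\sum\mathbb Zg_i$. Then $G=S+pG$. If $G=S+p^kG$, then $G=S+p^k(S+pG)=S+p^{k+1}G$. By induction $G=S+p^eG$.

If $d_p(G)$ is finite, (a) and (b) give $G/p^eG\cong(\mathbb Z/p^e)^{d_p(G)}$. If it is infinite, $G/p^eG$ maps onto the infinite group $G/pG$. Now use $G/nG\cong\prod_{p\mid n}G/p^{v_p(n)}G$. $\square$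

## Good embeddings, and a lexicographic sum that fails

We need to know which maps respect the language. Note first that
$$v(x)\ge v(y)\iff (y=0\to x=0)\wedge(x=0\vee D(x,y)\ne0). \tag{2}$$
If $y=0$, both sides say $x=0$. If $y\ne0$ and $x=0$, both sides hold. If $x,y\neq 0$, both sides say $v(x)\ge v(y)$ by the definition of $D$. So comparison of values is quantifier-free expressible.

**Definition.** Let $M,N\in\mathcal H$, let $A\subseteq M$ be a subfield and $G_A=v(A^\times)$. A valued field embedding $f:A\to N$, with induced order embedding $\varphi:G_A\to G_N$, is *good* if for all $\gamma\in G_A$ and $n\ge1$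
$$\gamma\in nG_M\iff\varphi(\gamma)\in nG_N.$$

Divisibility is tested in the big groups $G_M$ and $G_N$. For example, let $M=N=\mathbb C((t))$ and $A=\mathbb Q(t)$. Then $t\mapsto t^2$ is a valued field embedding, but it is not good: $1\notin2\mathbb Z$ while $\varphi(1)=2\in2\mathbb Z$.

**Lemma 3.** A subfield $A\subseteq M$ is an $\mathcal L_{{\rm Mac},D}$-substructure, and a map $f:A\to N$ is an $\mathcal L_{{\rm Mac},D}$-embedding iff it is a good valued field embedding.

**Proof.** $D(x,y)$ is $x/y$ or $0$, so $A$ is closed under $D$. If $f$ is an embedding of structures, it is a ring embedding that preserves and reflects $v(x)\ge v(y)$ by (2), so it is a valued field embedding. For $\gamma=v(a)$, Lemma 1 gives $\gamma\in nG_M\iff a\in P_n(M)\iff f(a)\in P_n(N)\iff\varphi(\gamma)\in nG_N$. Conversely, a valued field embedding respects $D$, because the case distinction in $D$ depends only on $v(x)\ge v(y)$ and $y\neq 0$; and goodness says, by the same chain of equivalences, that it respects $P_n$. $\square$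

In particular, if two tuples of a field $K\in\mathcal H$ correspond under a good isomorphism between subfields of $K$ (goodness with $M=N=K$), they satisfy the same quantifier-free formulas without parameters. If $K$ has parameter-free QE, they satisfy the same formulas.

This already disposes of an obvious candidate with infinite indices. Let $G=\bigoplus_{i\in\mathbb N}\mathbb Ze_i$, ordered lexicographically with $e_0\gg e_1\gg e_2\gg\cdots$ (the sign of a non-zero element is the sign of its first non-zero coordinate). Then $G/nG$ is infinite for every $n>1$. But $K=\mathbb C((t^G))$ does not have parameter-free QE. Choose $x,y,x',y'$ with values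
$$v(x)=e_1,\quad v(y)=e_0,\qquad v(x')=e_1,\quad v(y')=2e_0+e_2 .$$
In both pairs the second value exceeds all multiples of the first, so $ie_1+je_0\mapsto ie_1+j(2e_0+e_2)$ is an isomorphism of ordered groups. It respects divisibility in $G$: $n$ divides $ie_1+je_0$ iff $n\mid i$ and $n\mid j$, and $n$ divides $ie_1+2je_0+je_2$ iff $n\mid i$ and $n\mid j$. Distinct monomials in $x,y$ have distinct values, and likewise for $x',y'$, so the value of a polynomial over $\mathbb Q$ is the minimum of the values of its monomials. Hence $x\mapsto x'$, $y\mapsto y'$ gives a good isomorphism $\mathbb Q(x,y)\cong\mathbb Q(x',y')$. However, "there is $z\ne0$ with $v(y)-v(x)<2v(z)<v(y)+v(x)$" fails for $(x,y)$, since an element strictly between $e_0-e_1$ and $e_0+e_1$ has $e_0$-coordinate $1$. It holds for $(x',y')$, since $2e_0$ lies in the interval.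

So infinite index alone is not what we want. Here an interval can avoid a coset, and which intervals do so is not visible to quantifier-free formulas without parameters. We must ask that no interval avoids $nG$.

## Regularly dense groups and the three theorems

**Definition.** An ordered abelian group $G\neq0$ is *regularly dense* if for all $n\ge1$ and all $a<b$ in $G$ there is $c\in G$ with $a<nc<b$.

Such $c$ then exists also when $a=-\infty$ or $b=+\infty$, because a non-trivial ordered group is unbounded. Cosets are dense as well: an element of $g+nG$ lies in $(a,b)$ as soon as some $nc$ lies in $(a-g,b-g)$. A subgroup $G\subset\mathbb R$ that is dense in $\mathbb R$ is regularly dense, since $nG$ is dense too. The group $\mathbb Z$ is not regularly dense. The lexicographic sum above has no least positive element, hence is densely ordered, but is not regularly dense: $(e_0-e_1,e_0+e_1)$ misses $2G$.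

**Definition.** For a function $d$ from the primes to $\{0,1,\dots,\infty\}$, $T_d$ is the $\mathcal L_{{\rm Mac},D}$-theory of those $K\in\mathcal H$ whose value group $G$ is regularly dense with $d_p(G)=d_p$ for all $p$.

These conditions are first-order. By (2) the valuation ring is quantifier-free definable, so $G=K^\times/R^\times$ and the residue field are interpretable. Henselianity and algebraic closedness are schemes over the degree; regular density is a scheme over $n$; $[G:pG]=p^{d_p}$ is one sentence if $d_p<\infty$ and a scheme "at least $k$ cosets" if $d_p=\infty$; and one states that $P_n$ and $D$ are what they should be. So the models of $T_d$ are exactly the fields described.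

**Theorem 1.** Each $T_d$ has quantifier elimination without parameters.

**Theorem 2 (answer; all index patterns).** For every $d\not\equiv0$ there is $K\models T_d$, satisfying all hypotheses of the question, with $[K^\times:P_n]=\prod_p p^{v_p(n)d_p}$ for all $n\ge1$ (where $0\cdot\infty=0$). Hence for every non-empty set $S$ of primes there is a $K$ as in the question with QE such that $[K^\times:P_n]=\infty$ exactly when $n$ is divisible by some prime in $S$. For $S$ the set of all primes, all indices with $n>1$ are infinite.

One example of the last kind is $\mathbb C((t^G))$ with $G=\bigoplus_{i\in\mathbb N}\mathbb Zr_i\subset\mathbb R$, the reals $r_i$ being $\mathbb Q$-linearly independent. This is the test case $m=\infty$ of the first section.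

**Theorem 3 (strengthenings).**

1. $T_d$ is complete.
2. (Converse.) If $K\in\mathcal H$ has parameter-free QE in $\mathcal L_{{\rm Mac},D}$, then its value group is regularly dense. So among fields in $\mathcal H$, parameter-free QE is equivalent to regular density of $G$.
3. (Rank one.) If $K\in\mathcal H$ and $G$ is archimedean, then $K$ has QE in the sense of the question. So in this class all indices are finite iff all $d_p(G)$ are finite.
4. ($D$ matters.) If $K\models T_d$ with $d\not\equiv0$, then $R$ is definable in $\mathcal L_{\rm ring}$ but not by a quantifier-free $\mathcal L_{\rm Mac}$-formula with parameters. So $K$ does not have QE in $\mathcal L_{\rm Mac}$.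

## An embedding test, one-element extensions, and Kaplansky's theorems

**Embedding test.** A theory $T$ in a countable language with infinite models has quantifier elimination if the following holds: whenever $M,N\models T$, $N$ is $|M|^+$-saturated, $A_0\subseteq M$ is a substructure and $f_0:A_0\to N$ is an embedding, $f_0$ extends to an embedding $M\to N$.

By a standard criterion (Marker, *Model Theory*, Cor. 3.1.6) it suffices to show: if $M,N\models T$ have a common substructure $A_0$, $a$ is a tuple from $A_0$, $\theta$ is quantifier-free and $M\models\exists y\,\theta(a,y)$, then $N\models\exists y\,\theta(a,y)$. Replace $N$ by a $|M|^+$-saturated elementary extension $N^*$. The inclusion $A_0\to N^*$ extends to an embedding $M\to N^*$; it fixes $a$ and preserves $\theta$. So $N^*$, hence $N$, satisfies $\exists y\,\theta(a,y)$.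

Recall that $|M|^+$-saturation means: a set of formulas in one variable over at most $|M|$ parameters from $N$ is realized in $N$ as soon as each finite subset is.

**Lemma 4 (adjoining one element).** Let $M,N\in\mathcal H$, $A\subseteq M$ a subfield, $f:A\to N$ good with induced $\varphi$, and $A'=f(A)$. Let $a\in M$, $b\in N$, $\gamma\in G_M$, $\gamma'\in G_N$ and $r\in\{1,2,\dots,\infty\}$. Assume:

1. there is an order-preserving injective homomorphism $\tilde\varphi:G_A+\mathbb Z\gamma\to G_N$ extending $\varphi$ with $\tilde\varphi(\gamma)=\gamma'$;
2. for all finite sums with $c_i\in A$ and $0\le i<r$, $v(\sum c_ia^i)=\min(v(c_i)+i\gamma)$ and $v(\sum f(c_i)b^i)=\min(\varphi(v(c_i))+i\gamma')$ (with $\varphi(\infty)=\infty$);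
3. if $r<\infty$, then $a$ is a root of a monic $q\in A[T]$ of degree $r$ and $b$ is a root of $f(q)$;
4. $\varepsilon\in nG_M\iff\tilde\varphi(\varepsilon)\in nG_N$ for all $\varepsilon\in G_A+\mathbb Z\gamma$, $n\ge1$.

Then $f$ extends to a good embedding $A(a)\to N$ with $a\mapsto b$.

**Proof.** By (2) the powers $a^i$, $i<r$, are linearly independent over $A$, and the $b^i$, $i<r$, over $A'$. If $r<\infty$, then $q$ and $f(q)$ are the minimal polynomials of $a$ and $b$, so $a\mapsto b$ defines a field isomorphism $\tilde f:A(a)\to A'(b)$, and every element of $A(a)$ is some $\sum_{i<r}c_ia^i$. If $r=\infty$, both elements are transcendental and we get $\tilde f:A[a]\cong A'[b]$. In either case (1) and (2) give $v(\tilde f(z))=\tilde\varphi(v(z))$ for these non-zero $z$. For $r=\infty$ pass to fraction fields; the identity extends to quotients. Since $\tilde\varphi$ is an order embedding, $\tilde f$ is a valued field embedding, and $v(A(a)^\times)\subseteq G_A+\mathbb Z\gamma$. By (4) it is good. $\square$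

To verify (2) we use that a sum whose non-zero terms have pairwise distinct values has the minimum of these values as its value.

**Textbook facts.** An extension of valued fields is *immediate* if it changes neither value group nor residue field. The henselization of $A$ is an immediate algebraic extension; it embeds over $A$ in every henselian valued field extending $A$, and more generally a valued field embedding of $A$ into a henselian field extends to the henselization. If $A$ is henselian, its valuation extends uniquely to every algebraic extension.

A sequence $(a_\rho)_{\rho<\lambda}$, $\lambda$ a limit ordinal, is *pseudo-convergent* if $v(a_\tau-a_\sigma)>v(a_\sigma-a_\rho)$ for $\rho<\sigma<\tau$. Then $\gamma_\rho:=v(a_\sigma-a_\rho)$ does not depend on $\sigma>\rho$, and $x$ is a *pseudo-limit* if $v(x-a_\rho)=\gamma_\rho$ for all $\rho$. For example, in $\mathbb C(t)$ with the $t$-adic valuation the sums $a_k=\sum_{j<k}t^j/j!$ are pseudo-convergent with pseudo-limit $e^t\in\mathbb C((t))$. There is no pseudo-limit in $\mathbb C(t)$: since $\gamma_k=k$ is unbounded it would equal $e^t$, and $e^t=P/Q$ would give $P'Q-PQ'=PQ$, where the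 left side has smaller degree. A pseudo-convergent sequence in $A$ is of *transcendental type* if for every $q\in A[T]$ the value $v(q(a_\rho))$ is eventually constant, and of *algebraic type* otherwise. From Kaplansky (*Maximal fields with valuations*, Duke Math. J. 9 (1942), Theorems 1–3) we use:

- (K1) If $x\notin A$ lies in an immediate extension of $A$, then $x$ is a pseudo-limit of a pseudo-convergent sequence in $A$ without pseudo-limit in $A$.
- (K2) If $(a_\rho)$ in $A$ has no pseudo-limit in $A$ and is of transcendental type, then for any pseudo-limits $x,y$ in valued extensions of $A$ there is a valued field isomorphism $A(x)\cong A(y)$ over $A$ with $x\mapsto y$, and both are immediate over $A$.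
- (K3) If $(a_\rho)$ in $A$ has no pseudo-limit in $A$ and is of algebraic type, then $A$ has a proper immediate algebraic extension.

## Proof of Theorem 1: extending a maximal good embedding

Let $M,N\models T_d$ with $N$ being $|M|^+$-saturated, $A_0\subseteq M$ a substructure, $f_0:A_0\to N$ an embedding. Unions of chains of embeddings of substructures are again such, so by Zorn $f_0$ extends to a maximal embedding $f:A\to N$ of a substructure $A\subseteq M$. We show $A=M$; by the embedding test this proves the theorem. Put $A'=f(A)$. Each step below shows that something must already lie in $A$, because otherwise $f$ could be extended.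

**Step 1: $A$ is a field.** The purpose is to pass from substructures to subfields, where Lemma 3 applies. $A$ is a subring of $M$, and $f$ extends uniquely to a ring embedding of $\mathrm{Frac}(A)\subseteq M$. It respects values, because $v(a/b)\ge v(c/d)$ iff $v(ad)\ge v(bc)$, and it respects $P_n$, because $a/b=ab^{n-1}/b^n$, so $P_n(a/b)$ iff $P_n(ab^{n-1})$. Hence it is an embedding of structures, and by maximality $A=\mathrm{Frac}(A)$. By Lemma 3, $f$ is good. Let $\varphi:G_A\to G_N$ be the induced map, and let $k_A,k_{A'}$ be the residue fields of $A$ and $A'$.

**Step 2: $A$ is henselian.** This is needed in Step 5. The henselization of $A$ inside $M$ is immediate over $A$, and $f$ extends to it as a valued field embedding into the henselian field $N$. The value group, and with it $\varphi$, is unchanged, so the extension is good. By maximality $A$ equals its henselization.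

**Step 3: $k_A=k_M$.** The aim is to absorb the residue field. Suppose $\bar a\in k_M\setminus k_A$.

*The algebraic case.* Let $\bar a$ be algebraic over $k_A$, with minimal polynomial $\bar q$ of degree $r$, and lift $\bar q$ to a monic $q\in R_A[T]$ of degree $r$. As $\operatorname{char}k_M=0$, $\bar a$ is a simple root, so $q$ has a root $a\in R_M$ with residue $\bar a$. The reduction of $f(q)$ is the image of $\bar q$ under the induced isomorphism $k_A\cong k_{A'}$; it is irreducible over $k_{A'}$, separable, and has a root in the algebraically closed field $k_N$. So $f(q)$ has a root $b\in R_N$ lifting it. Let $c_i\in A$ ($i<r$), not all zero, and divide by a coefficient of minimal value. Then $\sum c_ia^i$ reduces to a non-trivial $k_A$-combination of $1,\bar a,\dots,\bar a^{r-1}$, which is non-zero. Hence $v(\sum c_ia^i)=\min v(c_i)$; the same argument works for $b$ over $A'$. Lemma 4 with $\gamma=\gamma'=0$ and $\tilde\varphi=\varphi$ (condition (4) is goodness of $f$) extends $f$ to $A(a)$. This contradicts maximality.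

*The transcendental case.* Let $\bar a$ be transcendental over $k_A$ and $a\in R_M$ a lift. We want $b\in R_N$ with residue transcendental over $k_{A'}$: the conditions are $v(b)\ge0$ and $v(q(b))=0$ for every $q\in R_{A'}[T]$ with non-zero reduction. These are at most $|M|$ formulas. Finitely many of them are satisfiable because $k_N$ is infinite and finitely many non-zero polynomials have only finitely many roots. By saturation $b$ exists. Dividing by a coefficient of minimal value as before, $v(\sum c_ia^i)=\min v(c_i)$ for all polynomials, and likewise for $b$. Lemma 4 with $r=\infty$ and $\gamma=\gamma'=0$ gives a contradiction.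

**Step 4a: $G_M/G_A$ is torsion-free.** This prepares Step 4b, where it gives $G_A\cap pG_M=pG_A$. Suppose it fails. Then there are a prime $p$ and $\gamma\in G_M\setminus G_A$ with $p\gamma\in G_A$. Let $a\in A$ with $v(a)=p\gamma$. By Lemma 1, $P_p(a)$ holds in $M$, so $P_p(f(a))$ holds in $N$. Write $a=b^p$ with $b\in M$ and $f(a)=c^p$ with $c\in N$. Then $v(b)=\gamma$, and $\gamma':=v(c)$ satisfies $p\gamma'=\varphi(p\gamma)$.

If $\gamma'=\varphi(\delta)$ with $\delta\in G_A$, then $\varphi(p\delta)=\varphi(p\gamma)$, so $p\delta=p\gamma$ and $\delta=\gamma\in G_A$, which is false. So $\gamma'\notin\varphi(G_A)$. If $0\le j<i<p$, then $(i-j)\gamma\notin G_A$: as $i-j$ is prime to $p$ and $p\gamma\in G_A$, otherwise $\gamma\in G_A$. Thus $0,\gamma,\dots,(p-1)\gamma$ lie in distinct cosets of $G_A$, and in the same way $0,\gamma',\dots,(p-1)\gamma'$ lie in distinct cosets of $\varphi(G_A)$. Hence condition (2) of Lemma 4 holds with $r=p$ (with $b,c$ in the roles of $a,b$ there), and (3) holds with $q=T^p-a$.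

For $\varepsilon=\delta+i\gamma\in G_A+\mathbb Z\gamma$ put $\tilde\varphi(\varepsilon)=\varphi(\delta)+i\gamma'$. Then $p\,\tilde\varphi(\varepsilon)=\varphi(p\varepsilon)$. As $G_N$ is torsion-free, this determines $\tilde\varphi(\varepsilon)$, so $\tilde\varphi$ is well defined; and $\varepsilon>0$ iff $p\varepsilon>0$ iff $\varphi(p\varepsilon)>0$ iff $\tilde\varphi(\varepsilon)>0$, so it is an order embedding. Condition (4) holds because
$$\varepsilon\in nG_M\iff p\varepsilon\in pnG_M\iff\varphi(p\varepsilon)\in pnG_N\iff\tilde\varphi(\varepsilon)\in nG_N ,$$
by torsion-freeness in the outer equivalences and goodness of $f$ in the middle one. By Lemma 4 $f$ extends to $A(b)$, a contradiction.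

**Step 4b: $G_A=G_M$.** This is the heart of the proof: we must send a new value $\gamma$ to a value $\gamma'$ with the same position in the order and the same divisibility behavior over $G_A$. Suppose $\gamma\in G_M\setminus G_A$. By Step 4a, $m\gamma\notin G_A$ for all $m\ne0$. We seek $\gamma'\in G_N$ such that for all $\delta\in G_A$, $m,n\ge1$, $i\in\mathbb Z$:

(i) $m\gamma>\delta\Rightarrow m\gamma'>\varphi(\delta)$, and $m\gamma<\delta\Rightarrow m\gamma'<\varphi(\delta)$;

(ii) $i\gamma+\delta\in nG_M\iff i\gamma'+\varphi(\delta)\in nG_N$.

Written for an element $b\in N^\times$ with $v(b)=\gamma'$, these are at most $|M|$ formulas over $f(A)$; for (ii), with $\delta=v(c)$, use $P_n(b^if(c))$ or its negation. By saturation it suffices to satisfy finitely many of them at a time.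

*The congruences.* In the case of $\mathbb Z$ one would name the class of $\gamma$ and copy the name. Here the class of $\gamma$ need not be represented in $G_A$. We therefore copy only its linear relations over $\mathbb F_p$ to classes of $G_A$, and the equality of dimensions $d_p(G_M)=d_p(G_N)$ supplies room for an independent vector. Let $\delta_1,\dots,\delta_l\in G_A$ be the elements occurring in the chosen conditions (ii), and let $n$ be a common multiple of the moduli. Let $p\mid n$ and $e=v_p(n)$. Choose elements of $G_A$ whose images form a basis of $G_A/pG_A$. By Lemma 2(b), applied to $G_A$, there are finitely many of them, $g_1,\dots,g_r$, such that each $\delta_j$ is congruent mod $p^eG_A$ to a $\mathbb Z$-combination of $g_1,\dots,g_r$.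

By Step 4a, $G_A\cap pG_M=pG_A$, so $g_1,\dots,g_r$ are independent in $G_M/pG_M$. By goodness $\varphi(g_1),\dots,\varphi(g_r)$ are independent in $G_N/pG_N$: if $\sum a_j\varphi(g_j)\in pG_N$, then $\sum a_jg_j\in pG_M$, so all $a_j\equiv0$ mod $p$. Extend $g_1,\dots,g_r$ by elements $h_k\in G_M$ to a system representing a basis of $G_M/pG_M$. By Lemma 2(b) we can write, with finite sums,
$$\gamma\equiv\sum a_jg_j+\sum c_kh_k\pmod{p^eG_M}.$$

If all $c_k\equiv0$ mod $p^e$, put $\eta_p=\sum a_j\varphi(g_j)$.

Otherwise let $p^s$, $s<e$, be the exact power of $p$ dividing all $c_k$, and $h=\sum(c_k/p^s)h_k$. Some $c_k/p^s$ is prime to $p$, so $g_1,\dots,g_r,h$ are independent in $G_M/pG_M$. Hence $d_p\ge r+1$. Since $d_p(G_N)=d_p$ as well, there is $h'\in G_N$ with $\varphi(g_1),\dots,\varphi(g_r),h'$ independent in $G_N/pG_N$. Put $\eta_p=\sum a_j\varphi(g_j)+p^sh'$.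

Now let $i\in\mathbb Z$ and let $\delta\in G_A$ satisfy $\delta\equiv\sum u_jg_j$ mod $p^eG_A$; then $\varphi(\delta)\equiv\sum u_j\varphi(g_j)$ mod $p^eG_N$. In the second case
$$i\gamma+\delta\equiv\sum(ia_j+u_j)g_j+ip^sh,\qquad i\eta_p+\varphi(\delta)\equiv\sum(ia_j+u_j)\varphi(g_j)+ip^sh'$$
modulo $p^eG_M$ and $p^eG_N$ respectively. By Lemma 2(a), each of these elements is in $p^eG_M$, respectively $p^eG_N$, iff all $ia_j+u_j\equiv0$ and $ip^s\equiv0$ mod $p^e$. In the first case the same holds without the condition on $ip^s$. So in both cases
$$i\gamma+\delta\in p^eG_M\iff i\eta_p+\varphi(\delta)\in p^eG_N. \tag{3}$$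
For $0\le f\le e$ an element $\varepsilon$ of a torsion-free group $G$ lies in $p^fG$ iff $p^{e-f}\varepsilon\in p^eG$. Applying (3) to $p^{e-f}i$ and $p^{e-f}\delta$ gives (3) for the modulus $p^f$. Clearly (3) and its versions for $p^f$ remain true if $\eta_p$ is replaced by a congruent element mod $p^eG_N$.

By the Chinese remainder theorem pick $\eta\in G_N$ with $\eta\equiv\eta_p$ mod $p^{v_p(n)}G_N$ for all $p\mid n$. If $n'\mid n$, then $n'G=\bigcap_{p\mid n}p^{v_p(n')}G$ for $G=G_M,G_N$. So every $\gamma'\in\eta+nG_N$ satisfies the chosen conditions (ii).

*The order.* It remains to place an element of the coset $\eta+nG_N$ in the right interval, and this is where regular density enters. Let $E$ be a common multiple of the numbers $m$ in the chosen conditions (i). Multiplying each condition by $E/m$ and taking the strictest bounds, we see that they all follow from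
$$\varphi(\delta_-)<E\gamma'<\varphi(\delta_+),\qquad\text{where }\delta_\pm\in G_A\cup\{\pm\infty\},\ \delta_-<E\gamma<\delta_+$$
(with $\varphi(\pm\infty)=\pm\infty$). As $\delta_-<\delta_+$, we have $\varphi(\delta_-)<\varphi(\delta_+)$. Regular density of $G_N$, for the modulus $En$, gives $\zeta\in G_N$ with
$$\varphi(\delta_-)-E\eta<En\zeta<\varphi(\delta_+)-E\eta .$$
Then $\gamma'=\eta+n\zeta$ satisfies all the chosen conditions.

*Conclusion.* So some $\gamma'\in G_N$ satisfies all of (i) and (ii). Choose $a\in M$ and $b\in N$ with $v(a)=\gamma$, $v(b)=\gamma'$. We have $m\gamma'\notin\varphi(G_A)$ for $m\ge1$, since $m\gamma'=\varphi(\delta)$ would contradict (i) for the pair $m,\delta$ (recall $m\gamma\ne\delta$); the same follows for $m\leq -1$. So the monomials $c_ia^i$ with $c_i\neq 0$ have distinct values, likewise on the side of $N$, and condition (2) of Lemma 4 holds with $r=\infty$. The map $\tilde\varphi(\delta+i\gamma)=\varphi(\delta)+i\gamma'$ on $G_A\oplus\mathbb Z\gamma$ is an order embedding by (i), and (4) is (ii). By Lemma 4 $f$ extends to $A(a)$, a contradiction.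

**Step 5: $A=M$.** By Steps 3 and 4, $M/A$ is immediate; $A$ is henselian with residue characteristic $0$. Now Kaplansky's theorems finish the proof, once algebraic type is excluded.

*$A$ has no proper immediate algebraic extension.* It suffices to consider a finite immediate $L/A$ of degree $n$. Let $x\in L$ and $y=x-\frac1n\mathrm{Tr}(x)$, so $\mathrm{Tr}(y)=0$. Suppose $y\ne0$. By immediacy there is $c_0\in A$ with $v(c_0)=v(y)$ and $c_1\in R_A$ with the same residue as $y/c_0$; with $c=c_0c_1$ we have $v(y-c)>v(y)=v(c)$. The valuation of $A$ extends uniquely to an algebraic closure, so it is invariant under automorphisms over $A$, and conjugates have equal value. The trace is the sum of the conjugates, so $v(\mathrm{Tr}(y-c))\ge v(y-c)>v(c)$. But $\mathrm{Tr}(y-c)=-nc$, and $v(n)=0$, so this element has value $v(c)$, a contradiction. Hence $y=0$ and $x\in A$.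

*End of the proof.* Suppose $x\in M\setminus A$. By (K1), $x$ is a pseudo-limit of a pseudo-convergent sequence $(a_\rho)$ in $A$ without pseudo-limit in $A$. By (K3) and what we just proved, it is of transcendental type. Its terms are distinct: for $\rho<\sigma<\tau$ the inequality $v(a_\tau-a_\sigma)>v(a_\sigma-a_\rho)$ forces $a_\sigma\ne a_\rho$. So its length has cardinality at most $|M|$. The conditions $v(y-f(a_\rho))=v(f(a_{\rho+1})-f(a_\rho))$ are finitely satisfiable in $N$ by $f(a_\sigma)$ with $\sigma$ large, so by saturation $(f(a_\rho))$ has a pseudo-limit $y\in N$. Identifying $A$ with $A'$ by $f$, (K2) extends $f$ to a valued field isomorphism $A(x)\cong A'(y)$ with both fields immediate over $A$ and $A'$. The value group is unchanged, so the extension is good. This contradicts maximality. Hence $A=M$, and Theorem 1 is proved. $\blacksquare$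

## Hahn fields with prescribed indices: proof of Theorem 2

**The group.** Let $d\not\equiv0$. Choose $\mathbb Q$-linearly independent reals $r_0$ and $r_{p,i}$, where $p$ runs over the primes and $0\le i<d_p$ (all $i\in\mathbb N$ if $d_p=\infty$); these are countably many. Let $\mathbb Z_{(p)}$ be the ring of rationals with denominator prime to $p$, and
$$G=\mathbb Qr_0\oplus\bigoplus_p\bigoplus_{i<d_p}\mathbb Z_{(p)}r_{p,i}\subset\mathbb R .$$
$\mathbb Qr_0$ is divisible, so it lies in $nG$ for all $n$, and it is dense in $\mathbb R$; hence $G$ is regularly dense. To compute $G/pG$, note that $\mathbb Qr_0$ is $p$-divisible, and so is $\mathbb Z_{(q)}$ for primes $q\ne p$. Since $\mathbb Z_{(p)}/p\mathbb Z_{(p)}=\mathbb F_p$, we get $G/pG\cong\bigoplus_{i<d_p}\mathbb F_p$, so $d_p(G)=d_p$.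

**The field.** Let $K=\mathbb C((t^G))$ with its valuation onto $G$. It is henselian with residue field $\mathbb C$, so $K\models T_d$. By Theorem 1 it has parameter-free QE in $\mathcal L_{{\rm Mac},D}$, hence QE. It is not real closed since $\sqrt{-1}\in K$. It is not algebraically closed: if $d_p\ne0$ and $g\in G\setminus pG$, then $t^g$ has no $p$-th root. So all hypotheses of the question hold.

**The indices.** By Lemmas 1 and 2, $[K^\times:P_n]=|G/nG|=\prod_pp^{v_p(n)d_p}$. Given $S\neq\emptyset$, take $d_p=\infty$ for $p\in S$ and $d_p=0$ otherwise: the index is $\infty$ if some $p\in S$ divides $n$, and $1$ otherwise. With $S$ the set of all primes, every index with $n>1$ is infinite. $\blacksquare$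

The group $G=\bigoplus_{i\in\mathbb N}\mathbb Zr_i$ works as well: each $nG$ is a non-cyclic subgroup of $\mathbb R$, hence dense, so $G$ is regularly dense; all $d_p=\infty$; and $\mathbb C((t^G))$ is not real closed and not algebraically closed for the same reasons. So finiteness of the indices does not follow from QE in $\mathcal L_{{\rm Mac},D}$.

## Completeness of $T_d$: proof of Theorem 3(1)

In any $K\models T_d$, non-zero integers have value $0$, so $D(1,m)=1/m$ for integers $m\ne0$, and the substructure generated by $\emptyset$ is $\mathbb Q$. Its valuation is trivial, and $P_n\cap\mathbb Q=\mathbb Q^\times$ by Lemma 1. So this structure is the same in all models. By Theorem 1 every sentence is equivalent modulo $T_d$ to a quantifier-free sentence, whose truth is decided in $\mathbb Q$. Finally $T_d$ is consistent: the construction in the proof of Theorem 2 gives a model for every $d$, including $d\equiv0$, where $G=\mathbb Qr_0$. $\blacksquare$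

## Parameter-free elimination forces regular density: proof of Theorem 3(2)

The plan is that of the lexicographic example: produce two tuples with the same quantifier-free type and different types. In general we first pass to a saturated extension to find elements divisible by every $n$. Let $K\in\mathcal H$ have parameter-free QE, and let $K^*\succ K$ be $\aleph_1$-saturated, with value group $G^*\succ G$. Then $K^*\in\mathcal H$, and the equivalences given by QE persist in $K^*$. So tuples of $K^*$ that correspond under a good isomorphism between subfields of $K^*$ satisfy the same formulas.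

**Step 1: $G$ is densely ordered.** Suppose $G$, hence $G^*$, has a least positive element $1$. The conditions "$u>0$ and $u$ is divisible by every $n$" are finitely satisfied by the elements $n!\cdot1$, so such a $u\in G^*$ exists. Put $\gamma=1+u$ and take $x,y\in K^*$ with $v(x)=1$, $v(y)=\gamma$. For polynomials over $\mathbb Q$ in $x$ or in $y$ the value is the minimum of the values of the monomials, so $x\mapsto y$ gives a valued field isomorphism $\mathbb Q(x)\cong\mathbb Q(y)$ with $i\cdot1\mapsto i\gamma$. It is good: as $iu\in nG^*$, we have $i\cdot1\in nG^*\iff i\gamma\in nG^*$. But $v(x)$ is the least positive value and $v(y)>1$ is not, and this is expressed by a formula, a contradiction. So $G$ has no least positive element, and hence is densely ordered.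

**Step 2: reduction to primes.** It suffices to prove $(a,b)\cap pG\ne\emptyset$ for all primes $p$ and all $a<b$ in $G$. We obtain this for all $n$ by induction on the number of prime factors; $n=1$ is density. For $n=pm$ choose $c\in(a,b)$ by density, $px\in(a,c)$ and $py\in(c,b)$. Then $x<y$, by induction there is $mz\in(x,y)$, and $pmz\in(a,b)$.

**Step 3: a gap in $pG$ produces infinitesimal gaps.** Suppose $(a,b)\cap pG=\emptyset$. By density choose $h_0>0$ in $G$ with $(2p+2)h_0<b-a$. (If $0<h<c$, the smaller of $h$ and $c-h$ has double at most $c$; iterating and then shrinking once more gives any factor.) Put $g=a+(p+1)h_0$. Let $\theta(h,g)$ be the statement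
$$[g-ph,\,g+ph]\cap pG=\emptyset .$$
$\theta(h_0,g)$ holds, since $g-ph_0=a+h_0>a$ and $g+ph_0=a+(2p+1)h_0<b$. Moreover $\theta(kh_0,g)$ holds for all $k\ge1$. Indeed, if $y\in pG$ and $|y-g|\le kph_0$, then moving $y$ by a suitable multiple of $ph_0$ brings it into $[g-ph_0,g+ph_0]$, an interval of length $2ph_0$, and the result is still in $pG$; this contradicts $\theta(h_0,g)$. Since $0\in pG$, it follows that $kph_0<|g|$ for all $k$. As $\theta(h,g)\iff\theta(h,-g)$, we may replace $g$ by $-g$ and assume $g>0$.

**Step 4: two pairs with the same quantifier-free type.** By saturation we choose in $G^*$ elements $h,h',u$, all divisible by every $n$, such that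

- $h>0$, $kh<g$ for all $k$, and $\theta(h,g)$ holds in $G^*$ (finitely satisfied by $n!\,h_0$, by Step 3);
- $h'>g$ (finitely satisfied by $2\,n!\,g$);
- $u>kh'$ for all $k$ (finitely satisfied by large multiples $k\,n!\,h'$).

Put $g'=g+u$. Then $\theta(h',g')$ fails: $u\in pG^*$ and $0<g'-u=g<ph'$. In both pairs the second element exceeds all multiples of the first, positive one: $kh<g$, and $kh'<u<g'$. So $\mathbb Zh+\mathbb Zg$ and $\mathbb Zh'+\mathbb Zg'$ are free of rank $2$ and lexicographically ordered, and $ih+jg\mapsto ih'+jg'$ is an isomorphism of ordered groups. In $G^*$, as $h,h',u$ are divisible by $n$,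
$$n\mid ih+jg\iff n\mid jg\iff n\mid jg'\iff n\mid ih'+jg' .$$
Choose $x,y,x',y'\in K^*$ with values $h,g,h',g'$. Distinct monomials in $x,y$ have distinct values, and likewise for $x',y'$. So $x\mapsto x'$, $y\mapsto y'$ gives a good isomorphism $\mathbb Q(x,y)\cong\mathbb Q(x',y')$. But the formula "there is no $z\ne0$ with $v(y)-pv(x)\le pv(z)\le v(y)+pv(x)$" expresses $\theta(v(x),v(y))$; it holds for $(x,y)$ and fails for $(x',y')$. This contradiction shows that $G$ is regularly dense.

Conversely, if $K\in\mathcal H$ has regularly dense $G$, then $K\models T_d$ with $d_p=d_p(G)$, and Theorem 1 gives parameter-free QE. $\blacksquare$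

## Archimedean value groups: proof of Theorem 3(3)

**The non-discrete case.** If $G$ is archimedean, it embeds in $\mathbb R$ as an ordered group (Hölder's theorem). If $G$ has no least positive element, the image is dense, so $G$ is regularly dense, and Theorem 1 applies.

**The discrete case.** Otherwise $G\cong\mathbb Z$. By Theorem 3(2) a parameter is needed here, so add a constant $c$ for an element of least positive value. Consider the theory, in $\mathcal L_{{\rm Mac},D}\cup\{c\}$, of fields in $\mathcal H$ for which $1:=v(c)$ is the least positive element of $G$ and $G/\mathbb Z\cdot1$ is divisible; that is, $G=\mathbb Z\cdot1+nG$ for all $n$. We show that this theory has QE, which gives QE with parameters for $K$.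

Substructures contain $c$, and embeddings map $c$ to $c$, so $1\in G_A$ and $\varphi(1)=1$ in the proof of Theorem 1. That proof used regular density and the numbers $d_p$ only to find $\gamma'$ in Step 4b. All other parts apply word for word, so only this point has to be redone. We use that in a group $G$ with least positive element $1$
$$k\cdot1\in n'G\iff n'\mid k. \tag{4}$$
Indeed, let $k\cdot1=n'x$ and $k=n'q+s$ with $0\le s<n'$. Then $s\cdot1=n'(x-q\cdot1)$; if $s>0$, then $x-q\cdot1\ge1$, so $s\ge n'$, a contradiction.

*The congruences.* Given finitely many conditions, let $n$ be a common multiple of the moduli in (ii), and let $\gamma\equiv j\cdot1$ mod $nG_M$. Each $\delta\in G_A$ satisfies $\delta\equiv l\cdot1$ mod $nG_M$ for some $l\in\mathbb Z$, and then $\varphi(\delta)\equiv l\cdot1$ mod $nG_N$ by goodness applied to $\delta-l\cdot1\in G_A$. So if $\gamma'\equiv j\cdot1$ mod $nG_N$, then $i\gamma+\delta\equiv(ij+l)\cdot1$ mod $nG_M$ and $i\gamma'+\varphi(\delta)\equiv(ij+l)\cdot1$ mod $nG_N$. By (4), for $n'\mid n$ both lie in the respective multiples $n'G_M$, $n'G_N$ iff $n'\mid ij+l$. Thus the chosen conditions (ii) hold for every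 $\gamma'\equiv j\cdot1$ mod $nG_N$.

*The order.* Consider a condition (i) with $m$ and $\delta$. Write $\delta=m\rho+s\cdot1$ with $0\le s<m$ and $\rho\in G_M$. Since $m\rho=\delta-s\cdot1\in G_A$, Step 4a gives $\rho\in G_A$, and $\varphi(\delta)=m\varphi(\rho)+s\cdot1$. As $\gamma\notin G_A$, $\gamma\ne\rho$. If $\gamma>\rho$, then $\gamma\ge\rho+1$ and $m\gamma\ge m\rho+m\cdot1>\delta$; if $\gamma<\rho$, then $m\gamma<m\rho\le\delta$. So $m\gamma>\delta$ iff $\gamma>\rho$. By the same computation in $G_N$, $\gamma'>\varphi(\rho)$ implies $m\gamma'>\varphi(\delta)$, and $\gamma'<\varphi(\rho)$ implies $m\gamma'<\varphi(\delta)$. So it suffices to have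
$$\varphi(\rho_-)<\gamma'<\varphi(\rho_+)$$
for certain $\rho_\pm\in G_A\cup\{\pm\infty\}$ with $\rho_-<\gamma<\rho_+$.

If both are finite, then $\gamma-\rho_-$ exceeds every $k\cdot1$: an element $\varepsilon$ with $0<\varepsilon\le k\cdot1$ is one of $1,\dots,k\cdot1$, and $\gamma-\rho_-\in\mathbb Z\cdot1\subseteq G_A$ would give $\gamma\in G_A$. So $\rho_+-\rho_->(n+1)\cdot1$, hence $\varphi(\rho_+)-\varphi(\rho_-)>(n+1)\cdot1$, and the open interval contains the $n$ consecutive elements $\varphi(\rho_-)+1,\dots,\varphi(\rho_-)+n\cdot1$. As $G_N=\mathbb Z\cdot1+nG_N$, one of them is $\equiv j\cdot1$ mod $nG_N$; take it as $\gamma'$. If only $\rho_-$ is finite, the same $n$ elements do; if only $\rho_+$ is finite, use $\varphi(\rho_+)-1,\dots,\varphi(\rho_+)-n\cdot1$; if neither is finite, take $\gamma'=j\cdot1$. So every finite set of conditions is satisfiable, and the rest of Step 4b goes through.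

**The indices.** By Lemmas 1 and 2, $[K^\times:P_n]=\prod_pp^{v_p(n)d_p(G)}$, so all indices are finite iff all $d_p(G)$ are finite. $\blacksquare$

## Restricted division cannot be dropped: proof of Theorem 3(4)

**Step 1: $R$ is definable in $\mathcal L_{\rm ring}$.** Let $K\models T_d$ and let $p$ be a prime with $G\ne pG$. The point is that membership of $1+a$ in $P_p$ detects the sign of $v(a)$ when $v(a)\notin pG$. Let $a\ne0$, $a\notin P_p$; by Lemma 1, $v(a)\notin pG$, in particular $v(a)\ne0$. If $v(a)>0$, then $v(1+a)=0$ and $1+a\in P_p$. If $v(a)<0$, then $v(1+a)=v(a)\notin pG$, so $1+a\notin P_p$. For $x\ne0$ the element $ax^p$ also is non-zero and not in $P_p$, so $1+ax^p\in P_p$ iff $v(a)+pv(x)>0$. We claim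
$$R=\{x:\forall a\,[(a\ne0\wedge a\notin P_p\wedge1+a\in P_p)\to1+ax^p\in P_p]\}.$$
Let $x\in R$. For $x=0$ note $1\in P_p$; for $x\ne0$ the hypothesis on $a$ gives $v(a)>0$, so $v(a)+pv(x)>0$. Conversely let $v(x)<0$. Cosets of $pG$ are dense by regular density: take $g\in G\setminus pG$ and $h\in G$ with $-g<ph<-g-pv(x)$. Choose $a$ with $v(a)=g+ph$. Then $v(a)\notin pG$ and $0<v(a)<-pv(x)$, so $a$ satisfies the hypothesis but $1+ax^p\notin P_p$. As $P_p$ is $\mathcal L_{\rm ring}$-definable, so is $R$.

**Step 2: two elements that quantifier-free $\mathcal L_{\rm Mac}$-formulas over $K$ cannot separate.** Let $K^*\succ K$ be $|K|^+$-saturated, with value group $G^*$. Choose $x\in K^*$ with $v(x)=0$ and residue transcendental over the residue field of $K$; it exists by saturation, as in Step 3 of the proof of Theorem 1. Choose $y\in K^*$ with $v(y)=\gamma$, where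
$$\gamma<0,\qquad\gamma>-\delta\ \text{ for all }0<\delta\in G,\qquad\gamma\text{ divisible by all }n .$$
This is finitely satisfiable: for the smallest $\delta$ and a common multiple $n$ of the moduli involved, regular density gives $-\delta<nc<0$. Moreover $m|\gamma|<\delta$ for all $m\ge1$ and $0<\delta\in G$, since by density there is $0<\delta'\in G$ with $m\delta'<\delta$, and $|\gamma|<\delta'$.

Let $0\ne q=\sum c_iT^i\in K[T]$, $\mu=\min v(c_i)$ and $I=\max\{i:v(c_i)=\mu\}$. Then $v(q(x))=\mu$ because the residue of $x$ is transcendental. In $q(y)$ the terms with $v(c_i)=\mu$ have the values $\mu+i\gamma$, and among them $\mu+I\gamma$ is strictly the smallest because $\gamma<0$. A term with $\mu<v(c_i)<\infty$ satisfies $v(c_i)-\mu>i|\gamma|$, so $v(c_i)+i\gamma>\mu\ge\mu+I\gamma$. Hence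
$$v(q(x))=\mu,\qquad v(q(y))=\mu+I\gamma .$$
So $q(x)\ne0\ne q(y)$, and since $\gamma\in nG^*$, Lemma 1 in $K^*$ gives $q(x)\in P_n\iff q(y)\in P_n$ for all $n$.

Atomic $\mathcal L_{\rm Mac}$-formulas over $K$ in one variable are, up to equivalence, $q(T)=0$ and $P_n(q(T))$ with $q\in K[T]$; for $q=0$ they do not depend on the variable. So $x$ and $y$ satisfy the same quantifier-free $\mathcal L_{\rm Mac}$-formulas over $K$. If such a formula defined $R$ in $K$, it would define the valuation ring of $K^*$ in $K^*$. But $v(x)=0$ and $v(y)<0$, a contradiction. Hence $R$ is not quantifier-free definable in $\mathcal L_{\rm Mac}$ with parameters, although by Step 1 it is definable in $\mathcal L_{\rm ring}$; so $K$ does not have QE in $\mathcal L_{\rm Mac}$. $\blacksquare$
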